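\title{Minimum degree and vertex connectivity of graphon random graphs}

\begin{abstract}
For a graphon $W$ and an integer $K\ge1$, let $P_n^K(W)$ be the probability that the random graph $\mathbb{G}(n,W)$ has minimum degree at least $K$ and vertex connectivity less than $K$. A conjecture stated in a paper of Hladk\'y and Viswanathan asserts that $P_n^K(W)\to0$ whenever $W$ is connected. We disprove it: there is a connected, everywhere positive graphon with $\limsup_n P_n^K(W)=1$ for every $K$. We then determine when the conclusion holds for those connected graphons whose set $D_\alpha$ of points of degree less than $\alpha$ has measure $O(\alpha)$, which are exactly the connected graphons for which minimum degree at least $K$ keeps probability bounded away from zero: $P_n^K(W)\to0$ if and only if $\int_{D_\alpha\times D_\alpha}W=o(\alpha^2)$. In particular, the conclusion holds when $D_\alpha$ has measure $o(\alpha)$, and then the vertex connectivity is asymptotically almost surely at least $K$ for every $K$.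
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The model and the conjecture}
Let $(\Omega,\mu)$ be a probability space. A \emph{graphon} is a symmetric measurable function $W:\Omega^2\to[0,1]$. The random graph $\mathbb{G}(n,W)$ has vertex set $[n]=\{1,\dots,n\}$ and is generated in two stages. First, points $x_1,\dots,x_n\in\Omega$ are sampled independently according to $\mu$; we call $x_i$ the \emph{type} of the vertex $i$. Second, independently for each pair $ij$, the edge $ij$ is included with probability $W(x_i,x_j)$. A property holds \emph{asymptotically almost surely} (a.a.s.) if its probability tends to $1$ as $n\to\infty$.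

The graphon $W$ is \emph{connected} if $\int_{A\times(\Omega\setminus A)}W\,d\mu^2>0$ for every measurable $A\subseteq\Omega$ with $0<\mu(A)<1$. Every graphon that is positive almost everywhere is connected. The \emph{degree} of a point $x\in\Omega$ is $d(x)=\int_\Omega W(x,y)\,d\mu(y)$, and for $\alpha>0$ we write
\[
D_\alpha=\{x\in\Omega: d(x)<\alpha\},\qquad f(\alpha)=\mu(D_\alpha).
\]
By a result of \cite{HV}, the graph $\mathbb{G}(n,W)$ is a.a.s.\ connected if and only if
\begin{enumerate}
\item[(i)] $W$ is connected, and
\item[(ii)] $f(\alpha)=o(\alpha)$ as $\alpha\to0$.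
\end{enumerate}
Each condition removes one visible obstruction. If a set $A$ violates (i), then no edge joins a vertex with type in $A$ to a vertex with type outside $A$, and a.a.s.\ both kinds of vertices are present. As for (ii), a vertex of type $x$ has degree distributed as $\mathrm{Bin}(n-1,d(x))$, so a vertex with type in $D_{1/n}$ is isolated with probability at least $(1-1/n)^{n-1}\ge 1/e$, and the expected number of vertices with type in $D_{1/n}$ is $nf(1/n)$. In fact (ii) holds if and only if $\mathbb{G}(n,W)$ a.a.s.\ has no isolated vertex (Proposition~\ref{prop:mindeg}(b) and Lemma~\ref{lem:iidelta} below). For a connected graphon, then, $\mathbb{G}(n,W)$ is a.a.s.\ connected exactly when it a.a.s.\ has no isolated vertex.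

It is tempting to read this as saying that small degrees are the only obstruction. Let $\delta(G)$ be the minimum degree of a graph $G$ and $\kappa(G)$ its vertex connectivity: the least size of a vertex set whose removal disconnects $G$ if $G$ is not complete (so $\kappa(G)=0$ for disconnected $G$), and $n-1$ for the complete graph on $n$ vertices. One always has $\kappa(G)\le\delta(G)$, since in a graph that is not complete a vertex of minimum degree has a non-neighbor and is separated from it by removing its neighbors. For an integer $K\ge1$ put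
\[
P_n^K(W)=\Pr_{G\sim\mathbb{G}(n,W)}\bigl[\delta(G)\ge K\ \text{and}\ \kappa(G)<K\bigr].
\]
This is the probability that $\kappa\ge K$ fails for a reason other than a vertex of small degree.

\medskip
\noindent\textbf{Conjecture} (\cite{HV})\textbf{.} \emph{If $W$ is a connected graphon, then $\lim_{n\to\infty}P_n^K(W)=0$ for every $K\ge1$.}
\medskip

The Conjecture does not assume (ii), so it also speaks about graphons for which $\delta\ge K$ is not an almost sure event. This is where it fails.

\subsection*{Results}

\begin{theorem}\label{thm:counter}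
There is a connected graphon $W$, positive everywhere, with $\limsup_n P_n^K(W)=1$ for every $K\ge1$.
\end{theorem}

The function $f$ alone does not decide whether the conclusion of the Conjecture holds. The quantity that does, in the range of the next theorem, is the mass of $W$ among points of small degree,
\[
M(\alpha)=\int_{D_\alpha\times D_\alpha}W\,d\mu^2\ \le\ f(\alpha)^2 .
\]

\begin{theorem}\label{thm:class}
Let $W$ be a connected graphon with $f(\alpha)=O(\alpha)$ as $\alpha\to0$, and let $K\ge1$. Then
\[
\lim_n P_n^K(W)=0\iff M(\alpha)=o(\alpha^2)\ \text{ as }\alpha\to0 .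
\]
If moreover $M(\alpha)\ge c\alpha^2$ for some $c>0$ and all small $\alpha$, then $\liminf_n P_n^K(W)>0$.
\end{theorem}

The hypothesis on $f$ has a direct meaning for the random graph.

\begin{proposition}\label{prop:mindeg}
Let $W$ be a graphon and $K\ge1$.
\begin{enumerate}
\item[(a)] $\liminf_n\Pr[\delta\ge K]>0$ if and only if $f(\alpha)=O(\alpha)$.
\item[(b)] If $f(\alpha)\ne o(\alpha)$, then $\limsup_n\Pr[\delta=0]>0$.
\end{enumerate}
\end{proposition}

Thus Theorem~\ref{thm:class} concerns exactly those connected graphons for which $\delta\ge K$ keeps probability bounded away from $0$; for them, $P_n^K(W)\to0$ is the same as $\Pr[\kappa<K\mid\delta\ge K]\to0$.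

\begin{corollary}\label{cor:equiv}
For a connected graphon $W$ the following are equivalent: condition~\textup{(ii)}; $\kappa\ge K$ a.a.s.\ for every $K\ge1$; $\kappa\ge K$ a.a.s.\ for some $K\ge1$. In particular, the conclusion of the Conjecture holds under \textup{(i)} and \textup{(ii)}. Moreover, no connected graphon $W$ has $P_n^K(W)\to1$, so $\limsup$ in Theorem~\ref{thm:counter} cannot be replaced by $\lim$.
\end{corollary}

\begin{proposition}\label{prop:needf}
There is a connected graphon $W$, positive everywhere, with $M(\alpha)=o(\alpha^2)$ and $\limsup_n P_n^K(W)=1$ for every $K\ge1$. Hence the hypothesis $f(\alpha)=O(\alpha)$ cannot be dropped from the implication ``$\Leftarrow$'' in Theorem~\ref{thm:class}.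
\end{proposition}

\subsection*{What $M$ measures}
Fix a constant $B$. The vertices with type in $D_{B/n}$ are those of expected degree less than $B$. If $f(\alpha)\le F\alpha$, their expected number is at most $FB$, and the expected number of edges among them is $\binom n2M(B/n)$. When $M(\alpha)=o(\alpha^2)$, these vertices are a.a.s.\ pairwise non-adjacent. When $M(\alpha)$ has order $\alpha^2$, a few of them can supply each other with the required degree and have no neighbor anywhere else. Two graphons with comparable $f$ illustrate the two cases.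

\begin{example}\label{ex:product}
Let $\Omega=[0,1]$ with Lebesgue measure and $W(x,y)=xy$. Then $d(x)=x/2$, and for $\alpha\le\frac12$ we have $D_\alpha=[0,2\alpha)$, $f(\alpha)=2\alpha$ and $M(\alpha)=\bigl(\int_0^{2\alpha}x\,dx\bigr)^2=4\alpha^4$. Condition (ii) fails; indeed, the expected number of isolated vertices is $n\int_0^1(1-x/2)^{n-1}dx=2(1-2^{-n})$. Nevertheless, $P_n^K(W)\to0$ for every $K$ by Theorem~\ref{thm:class}.
\end{example}

\begin{example}\label{ex:dyadic}
Partition $[0,1]$ into sets $A_1,A_2,\dots$ with $\mu(A_k)=2^{-k}$. Let $W=1$ on each $A_k\times A_k$, and $W=8^{-k}$ between $A_j$ and $A_k$ for $j<k$. On $A_k$ we have $2^{-k}\le d\le2^{-k}+8^{-k}\le2^{1-k}$. Hence $f(\alpha)\le\sum_{k:\,2^{-k}<\alpha}2^{-k}\le2\alpha$. For $\alpha\le2$ choose $k\ge1$ with $2^{1-k}<\alpha\le2^{2-k}$; then $A_k\subseteq D_\alpha$ and $M(\alpha)\ge4^{-k}\ge\alpha^2/16$. Since $W>0$, Theorem~\ref{thm:class} gives $\liminf_nP_n^K(W)>0$ for every $K$.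
\end{example}

\subsection*{Organization}
Section~\ref{sec:tools} collects the tools. Section~\ref{sec:towers} proves Theorem~\ref{thm:counter} and Proposition~\ref{prop:needf} by one direct construction. Section~\ref{sec:small} proves ``$\Rightarrow$'' and the $\liminf$ statement of Theorem~\ref{thm:class} by planting a small component. The implication ``$\Leftarrow$'' is proved in Section~\ref{sec:upper}, after cuts with two sides of linear size are excluded in Section~\ref{sec:large}. Section~\ref{sec:mindeg} proves Proposition~\ref{prop:mindeg} and Corollary~\ref{cor:equiv}.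

\section{Tools}\label{sec:tools}

Measurability of $W$ refers to the product $\sigma$-algebra. For measurable $S\subseteq\Omega$ we write $S^c=\Omega\setminus S$ and
\[
w_S(x)=\int_SW(x,y)\,d\mu(y),
\]
the \emph{mass that $x$ sends to $S$}; thus $w_S+w_{S^c}=d$ and $w_S\le\mu(S)$. A vertex $i$ \emph{lies in} $S$ if $x_i\in S$. It is convenient to decide the edges by independent uniform variables $U_{ij}\in[0,1)$, independent of the types, with $ij$ an edge if and only if $U_{ij}<W(x_i,x_j)$. Given $x_v=x$, the events ``$u$ lies in $S$ and $uv$ is an edge'' for $u\ne v$ are independent and have probability $w_S(x)$, so the number of neighbors of $v$ lying in $S$ has distribution $\mathrm{Bin}(n-1,w_S(x))$.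

We use Chernoff's bound for the lower tail, $\Pr[\mathrm{Bin}(m,p)\le mp/2]\le e^{-mp/8}$, mostly in the form
\begin{equation}\label{eq:chernoff}
\Pr[\mathrm{Bin}(m,p)\le K]\le e^{-mp/8}\qquad\text{if } mp\ge2K .
\end{equation}

\begin{lemma}\label{lem:few}
Let $W$ be a graphon on $(\Omega,\mu)$, let $A,S\subseteq\Omega$ be measurable, and let $s>0$ satisfy $w_S\ge s$ on $A$ and $(n-1)s\ge2K$. The probability that some vertex of $\mathbb{G}(n,W)$ lying in $A$ has fewer than $K$ neighbors lying in $S$ is at most $n\mu(A)e^{-(n-1)s/8}$.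
\end{lemma}

\begin{proof}
Given $x_v=x\in A$, the vertex $v$ has fewer than $K$ neighbors in $S$ with probability at most $e^{-(n-1)w_S(x)/8}\le e^{-(n-1)s/8}$ by \eqref{eq:chernoff}. Integrate over $x\in A$ and sum over $v$.
\end{proof}

Lemma~\ref{lem:few} will be applied to types whose degrees lie in dyadic ranges, and the resulting bounds are summed by
\begin{equation}\label{eq:dyadic}
\sum_{j\ge0}2^jt\,e^{-a2^jt}\le\frac{4}{a^2t}\qquad(a,t>0),
\end{equation}
which follows from $e^{z}\ge z^2/2$: the $j$th term is at most $2/(a^22^jt)$. We also use $\prod_i(1-a_i)\ge1-\sum_ia_i$ for $a_i\in[0,1]$, and $e^{-2t}\le1-t$ for $t\in[0,\frac12]$.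

Finally, if $f(\alpha)=O(\alpha)$ as $\alpha\to0$, then there is a constant $F\ge1$ with
\begin{equation}\label{eq:F}
f(\alpha)\le F\alpha\qquad\text{for all }\alpha>0,
\end{equation}
because $f(\alpha)\le1\le\alpha/\alpha_1$ for $\alpha\ge\alpha_1$.

\section{Graphons with widely separated scales}\label{sec:towers}

\subsection*{Two blocks}
Let $A\subseteq[0,1]$ have measure $p\le\frac12$, and let $W=1$ on $A\times A$ and on $A^c\times A^c$, and $W=\varepsilon>0$ between $A$ and $A^c$. If each block contains at least $K+1$ vertices and no edge joins the blocks, then $G$ is a disjoint union of two cliques with $\delta(G)\ge K$ and $\kappa(G)=0$. The expected number of edges between the blocks is $\binom n2\cdot2p(1-p)\varepsilon\le n^2p\varepsilon$, so \eqref{eq:chernoff} gives, for $np\ge2K$,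
\begin{equation}\label{eq:twoblocks}
P_n^K(W)\ge1-2e^{-np/8}-n^2p\varepsilon .
\end{equation}
This is close to $1$ when $n$ is much larger than $1/p$ and much smaller than $(p\varepsilon)^{-1/2}$, and such $n$ exist when $\varepsilon$ is much smaller than $p$. Connectedness of $W$ requires only $\varepsilon>0$; it does not say how large $n$ must be for the sample to see the connection.

For fixed $p$ and $\varepsilon$ this window of values of $n$ is bounded. To obtain infinitely many windows we use infinitely many blocks. A new difficulty appears: while $n$ is in the window of one block, a smaller block containing between $1$ and $K$ vertices would produce vertices of small degree. The measures must therefore decrease so fast that all smaller blocks are empty.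

\subsection*{Infinitely many blocks}
Let $n_k=4^{k^2}$. For $k,i\ge1$ we have $(k+i)^2-k^2\ge2k+i$ and $k+i\le2ki$, so for every fixed $s\ge0$
\begin{equation}\label{eq:tail}
\sum_{j>k}j^s\,\frac{n_k}{n_j}\le(2k)^s4^{-2k}\sum_{i\ge1}i^s4^{-i}\longrightarrow0\qquad(k\to\infty).
\end{equation}
The next lemma allows each block to consist of two parts, which is needed for Proposition~\ref{prop:needf}.

\begin{lemma}\label{lem:tower}
Let $[0,1]$ be partitioned into measurable sets $E_1,E_2,\dots$, where each $E_k$ with $k\ge2$ is a disjoint union of one or two \emph{parts}, each of measure between $k/n_k$ and $k^3/n_k$; regard $E_1$ as a single part. Let $W$ be a graphon on $[0,1]$ such that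
\begin{enumerate}
\item[(a)] for every part $Q\subseteq E_k$ there is a part $Q'\subseteq E_k$, possibly $Q'=Q$, with $W=1$ on $Q\times Q'$;
\item[(b)] $W=n_k^{-3}$ between $E_j$ and $E_k$ whenever $j<k$.
\end{enumerate}
Then $P_{n_k}^K(W)\to1$ as $k\to\infty$, for every $K\ge1$.
\end{lemma}

\begin{proof}
For $k\ge2$, the bound $k\le2^{k-1}$ and $4k-2\le2k^2$ give $2k^3\cdot2^k\le2^{4k-2}\le n_k$. So $\mu(E_k)\le2k^3/n_k\le2^{-k}$, and $\mu(E_1)\ge\frac12$.

Fix $K$, let $k\ge\max(2,2K)$ and $n=n_k$. Each of the following three events has probability tending to $1$ as $k\to\infty$.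

\emph{No vertex lies in $\bigcup_{j>k}E_j$.} The expected number of such vertices is at most $\sum_{j>k}2j^3n_k/n_j$, which tends to $0$ by \eqref{eq:tail}.

\emph{Every part of $E_1,\dots,E_k$ contains at least $K+1$ vertices.} The number of vertices in a part $Q$ is $\mathrm{Bin}(n_k,\mu(Q))$. Its mean is at least $k$ for a part of $E_k$, at least $n_k/n_{k-1}=4^{2k-1}$ for a part of $E_j$ with $2\le j<k$, and at least $n_k/2\ge4^{2k-1}$ for $E_1$. All these means are at least $2K$, so by \eqref{eq:chernoff} the event fails with probability at most $2e^{-k/8}+2k\,e^{-4^{2k-1}/8}$.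

\emph{No edge joins a vertex in $E_k$ to a vertex in $\bigcup_{j<k}E_j$.} By (b), the expected number of such edges is at most $n_k^2\cdot n_k^{-3}$.

Suppose that all three events hold. A vertex in a part $Q$ is adjacent to every other vertex in the part $Q'$ given by (a), so it has degree at least $K$. The vertices in $E_k$ form a nonempty set with no edge to the remaining vertices, which include those in $E_1$. Hence $\delta(G)\ge K$ and $\kappa(G)=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Let each $E_k$ with $k\ge2$ be a single part of measure $p_k=k/n_k$, let $E_1$ be the rest of $[0,1]$, put $W=1$ on $E_k\times E_k$ for all $k\ge1$, and define $W$ between different blocks by (b). Then $W>0$, so $W$ is connected, and Lemma~\ref{lem:tower} applies with $Q'=Q$.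
\end{proof}

\begin{remark}
This graphon falls on the negative side of Theorem~\ref{thm:class}. On $E_k$ ($k\ge2$) we have $p_k\le d\le p_k+n_k^{-3}<2p_k$, and $p_{k+1}\le p_k/2$. Hence $f(\alpha)\le\sum_{k:\,p_k<\alpha}p_k\le2\alpha$ for $\alpha\le\frac12$, while $M(2p_k)\ge p_k^2$.
\end{remark}

For Proposition~\ref{prop:needf} the cliques must be replaced by blocks that contribute little to $M$. A clique block of measure $p$ has degree $p$ and mass $p^2$. A complete bipartite block with parts of measures $a$ and $b$, where $a$ is much smaller than $b$, has mass $2ab$, and this mass enters $M(\alpha)$ only when both parts are in $D_\alpha$, that is, when $\alpha>b$; then $2ab$ is much smaller than $\alpha^2$.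

\begin{proof}[Proof of Proposition~\ref{prop:needf}]
Put $\varepsilon_k=n_k^{-3}$. For $k\ge2$ let $E_k=X_k\cup Y_k$ with $\mu(X_k)=k/n_k$ and $\mu(Y_k)=k^3/n_k$, and let $E_1$ be the rest of $[0,1]$. Let $W=1$ on $E_1\times E_1$, on $X_k\times Y_k$ and on $Y_k\times X_k$; let $W=\varepsilon_k$ on $X_k\times X_k$, on $Y_k\times Y_k$, and between $E_j$ and $E_k$ for $j<k$. Then $W>0$, so $W$ is connected, and Lemma~\ref{lem:tower} gives $P_{n_k}^K(W)\to1$ for every $K$.

It remains to bound $M$. We have $d\ge\frac12$ on $E_1$, $d\ge k/n_k$ on $Y_k$ and $d\ge k^3/n_k$ on $X_k$. Given $\alpha<\frac12$, let $k\ge2$ be least with $k/n_k<\alpha$; then $k\to\infty$ as $\alpha\to0$. For $2\le j<k$ we have $d\ge j/n_j\ge\alpha$ on $E_j$, so $D_\alpha\subseteq\bigcup_{j\ge k}E_j$. Moreover, $D_\alpha\cap X_k=\emptyset$ unless $\alpha>k^3/n_k$. On $\bigl(\bigcup_{j\ge k}E_j\bigr)^2$ we have $W\le\varepsilon_k$ outside the sets $(X_j\times Y_j)\cup(Y_j\times X_j)$, which have measure $2j^4/n_j^2$. Therefore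
\[
M(\alpha)\le\mathbf{1}_{\{\alpha>k^3/n_k\}}\frac{2k^4}{n_k^2}+\varepsilon_k+\sum_{j>k}\frac{2j^4}{n_j^2}.
\]
Divide by $\alpha^2$. The first term contributes at most $2k^4/k^6=2/k^2$. Since $\alpha>1/n_k$, the other two contribute at most $n_k^{-1}+\sum_{j>k}2j^4(n_k/n_j)^2$, which tends to $0$ by \eqref{eq:tail}. Hence $M(\alpha)=o(\alpha^2)$.
\end{proof}

\section{Planting a small component}\label{sec:small}

In this section $W$ satisfies \eqref{eq:F}; connectedness of $W$ is not used. We show that $M(\alpha)\ge c\alpha^2$ forces $P_n^K(W)$ to be bounded below at $n=\lceil1/\alpha\rceil$.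

\subsection*{The case $K=1$}
Here the small component can be a single edge. Let $\alpha\le\frac14$, $M(\alpha)\ge c\alpha^2$ and $n=\lceil1/\alpha\rceil$, so that $1\le n\alpha\le2$. Given types $x,y\in D_\alpha$ of the vertices $1$ and $2$, each further vertex is adjacent to neither of them with probability at least $1-d(x)-d(y)\ge1-2\alpha$, independently. So the expected number of isolated edges is at least
\[
\binom n2M(\alpha)(1-2\alpha)^{n-2}\ge\frac{n^2}{4}\,c\alpha^2e^{-4\alpha n}\ge\frac{c}{4}\,e^{-8}.
\]
Two things are missing. For general $K$ the edge must be replaced by a graph of minimum degree $K$; we take the complete bipartite graph with $K$ vertices on each side, whose density is bounded below in terms of the edge density by convexity. More seriously, all other vertices must have degree at least $K$ at the same time, and this event may have probability far from $1$. The natural remedy is to require that all other vertices lie outside $D_\beta$ with $\beta=L\alpha$ and $L$ a large constant: this costs a constant factor, since $nf(\beta)\le 2FL$, and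 leaves only vertices of large expected degree. However, a point outside $D_\beta$ may send almost all its mass into $D_\beta$ (as the points of $X_k$ do in the proof of Proposition~\ref{prop:needf}, for $\beta=2k/n_k$), and a vertex of such a type loses its neighbors under the conditioning. We therefore enlarge $D_\beta$ until no such points remain.

\subsection*{A set that can be removed}

\begin{lemma}\label{lem:closure}
For every graphon $W$ and $\beta>0$ there is a measurable set $R\supseteq D_\beta$ with $\mu(R)\le4f(\beta)$ such that $w_{R^c}(x)\ge d(x)/3$ for every $x\notin R$.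
\end{lemma}

\begin{proof}
Let $R_0=D_\beta$ and, recursively,
\[
Y_i=\{x\notin R_i:\ w_{R_i}(x)>\tfrac23d(x)\},\qquad R_{i+1}=R_i\cup Y_i,\qquad R=\bigcup_iR_i .
\]
If $x\notin R$, then $x\notin R_i\cup Y_i$ and so $w_{R_i}(x)\le\frac23d(x)$ for all $i$; by monotone convergence $w_R(x)\le\frac23d(x)$, which is the last claim.

To bound $\mu(R)$ we follow the mass $\partial S=\int_{S\times S^c}W\,d\mu^2$ across the boundary of $R_i$. A point added to $R_i$ sends more mass into $R_i$ than out of it, so the boundary mass decreases. Precisely, by symmetry of $W$ and $w_{R_{i+1}^c}\le w_{R_i^c}=d-w_{R_i}$,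
\[
\partial R_{i+1}=\partial R_i-\int_{Y_i}w_{R_i}\,d\mu+\int_{Y_i}w_{R_{i+1}^c}\,d\mu\le\partial R_i-\int_{Y_i}(2w_{R_i}-d)\,d\mu\le\partial R_i-\frac13\int_{Y_i}d\,d\mu .
\]
Since $\partial R_i\ge0$ and $\partial R_0\le\int_{R_0}d\,d\mu\le\beta f(\beta)$, we get $\sum_i\int_{Y_i}d\,d\mu\le3\beta f(\beta)$. As $d\ge\beta$ on each $Y_i$, this gives $\sum_i\mu(Y_i)\le3f(\beta)$, and hence $\mu(R)\le4f(\beta)$.
\end{proof}

\subsection*{The vertices outside the planted set}
Fix $K\ge1$ and put
\[
L=\max\{24K,\ 64\cdot96^2F\},\qquad\alpha_0=\frac1{8FL+4K},\qquad q=\tfrac12e^{-16FL-8K}.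
\]
These constants depend only on $F$ and $K$.

\begin{lemma}\label{lem:bulk}
Assume \eqref{eq:F}. Let $0<\alpha\le\alpha_0$ and $n=\lceil1/\alpha\rceil$, let $R$ be the set given by Lemma~\ref{lem:closure} for $\beta=L\alpha$, and let $T\subseteq[n]$ with $0\le|T|\le2K$. Let $\mathcal{B}_T$ be the event that every vertex $i\notin T$ lies outside $R$, has no neighbor in $T$, and has at least $K$ neighbors outside $T$. Conditionally on the types $x_t$, $t\in T$, provided they all belong to $D_\alpha$, and on the graph $G[T]$, the event $\mathcal{B}_T$ has probability at least $q$.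
\end{lemma}

\begin{proof}
We have $1\le n\alpha\le2$, $n\ge1/\alpha_0\ge4K+2$ and $\mu(R)\le4FL\alpha$. Under the conditioning, the families $(x_i,(U_{it})_{t\in T})$ for $i\notin T$ and the variables $U_{ij}$ for $i,j\notin T$ are independent with their original distributions.

\emph{Step 1: avoiding $R$ and $T$.} Let $\mathcal{A}$ be the event that every $i\notin T$ lies outside $R$ and has no neighbor in $T$. For a single $i$ this has probability
\[
Z=\int\rho\,d\mu,\qquad\text{where }\ \rho(y)=\mathbf{1}_{R^c}(y)\prod_{t\in T}\bigl(1-W(x_t,y)\bigr).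
\]
Since $\rho(y)\ge1-\mathbf{1}_R(y)-\sum_{t\in T}W(x_t,y)$ and $d(x_t)<\alpha$, we have $Z\ge1-(4FL+2K)\alpha\ge\frac12$. Hence $\mathcal{A}$ has probability $Z^{n-|T|}\ge e^{-2(4FL+2K)\alpha n}\ge e^{-16FL-8K}$.

\emph{Step 2: degrees outside $T$.} The event $\mathcal{A}$ is an intersection of events each depending on one family $(x_i,(U_{it})_{t\in T})$. Given $\mathcal{A}$, the types $x_i$ for $i\notin T$ are therefore independent with distribution $d\nu=(\rho/Z)\,d\mu$, and the variables $U_{ij}$ with $i,j\notin T$ are unaffected. So $G-T$ is distributed as $\mathbb{G}(n',W)$ over the space $(\Omega,\nu)$, with $n'=n-|T|$ and $n'-1\ge n/2$. The measure $\nu$ is concentrated on $R^c$ and satisfies $\nu\le2\mu$. For $x\notin R$ the degree with respect to $\nu$ is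
\[
\frac1Z\int W(x,y)\rho(y)\,d\mu(y)\ \ge\ w_{R^c}(x)-\sum_{t\in T}d(x_t)\ \ge\ \frac{d(x)}3-2K\alpha\ \ge\ \frac{d(x)}6,
\]
where we used Lemma~\ref{lem:closure} and then $d(x)\ge L\alpha\ge12K\alpha$. The sets $A_i=\{x\notin R:2^iL\alpha\le d(x)<2^{i+1}L\alpha\}$, $i\ge0$, cover $R^c$, and $\nu(A_i)\le2F2^{i+1}L\alpha$ by \eqref{eq:F}. Apply Lemma~\ref{lem:few} over $(\Omega,\nu)$ with $A=A_i$, $S=\Omega$ and $s=2^iL\alpha/6$, noting that $(n'-1)s\ge2^iL/12\ge2K$. The probability that $G-T$ has a vertex of degree less than $K$ is at most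
\[
\sum_{i\ge0}n\cdot2F2^{i+1}L\alpha\,e^{-2^iL/96}\le8F\sum_{i\ge0}2^iL\,e^{-2^iL/96}\le\frac{32\cdot96^2F}{L}\le\frac12
\]
by \eqref{eq:dyadic}. Multiplying the bounds of the two steps gives $q$.
\end{proof}

\subsection*{The lower bound}

\begin{proposition}\label{prop:lower}
Assume \eqref{eq:F}. If $0<\alpha\le\alpha_0$, $M(\alpha)\ge c\alpha^2$ with $c>0$, and $n=\lceil1/\alpha\rceil$, then
\[
P_n^K(W)\ge p_0:=(2K)^{-2K}c^K(c/F^2)^{K^2}q .
\]
\end{proposition}

\begin{proof}
Let $R$ be as in Lemma~\ref{lem:bulk}. For $T\subseteq[n]$ with $|T|=2K$ let $\mathcal{I}_T$ be the event that all vertices of $T$ lie in $D_\alpha$ and that $G$ contains all edges between the $K$ smallest and the $K$ largest elements of $T$. On $\mathcal{I}_T\cap\mathcal{B}_T$ every vertex has degree at least $K$, and there is no edge between $T$ and the nonempty set $[n]\setminus T$, so $\delta(G)\ge K$ and $\kappa(G)=0$. Since $D_\alpha\subseteq D_{L\alpha}\subseteq R$, on this event $T$ is exactly the set of vertices lying in $R$. The events $\mathcal{I}_T\cap\mathcal{B}_T$ are therefore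 disjoint for different $T$. As $\mathcal{I}_T$ is determined by the types in $T$ and by $G[T]$, Lemma~\ref{lem:bulk} gives
\[
P_n^K(W)\ge\binom n{2K}\,q\,\Pr[\mathcal{I}_{[2K]}].
\]

We have $\sqrt c\,\alpha\le\sqrt{M(\alpha)}\le f(\alpha)\le F\alpha$; in particular $f(\alpha)>0$. Let $\mathbb{E}$ denote expectation over independent points $x,y,x_1,\dots,x_K,y_1,\dots,y_K$ drawn from $\mu$ conditioned on $D_\alpha$, so that $\mathbb{E}\,W(x,y)=M(\alpha)/f(\alpha)^2$. By independence and Jensen's inequality $\mathbb{E}\,h^K\ge(\mathbb{E}\,h)^K$ for $h\ge0$, applied twice,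
\begin{align*}
\mathbb{E}\prod_{a,b\le K}W(x_a,y_b)&=\mathbb{E}_{x_1,\dots,x_K}\Bigl(\mathbb{E}_y\prod_{a\le K}W(x_a,y)\Bigr)^K\ge\Bigl(\mathbb{E}_y\,\mathbb{E}_{x_1,\dots,x_K}\prod_{a\le K}W(x_a,y)\Bigr)^K\\
&=\Bigl(\mathbb{E}_y\bigl(\mathbb{E}_xW(x,y)\bigr)^K\Bigr)^K\ge\Bigl(\frac{M(\alpha)}{f(\alpha)^2}\Bigr)^{K^2}\ge\Bigl(\frac c{F^2}\Bigr)^{K^2}.
\end{align*}
Hence $\Pr[\mathcal{I}_{[2K]}]\ge f(\alpha)^{2K}(c/F^2)^{K^2}\ge c^K\alpha^{2K}(c/F^2)^{K^2}$. It remains to note that $\binom n{2K}\alpha^{2K}\ge(n\alpha/2K)^{2K}\ge(2K)^{-2K}$.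
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}: ``$\Rightarrow$'' and the $\liminf$ statement]
If $M(\alpha)\ne o(\alpha^2)$, there are $c>0$ and $\alpha_j\to0$ with $M(\alpha_j)\ge c\alpha_j^2$. Proposition~\ref{prop:lower} gives $P_n^K(W)\ge p_0$ for $n=\lceil1/\alpha_j\rceil$ and all large $j$, so $P_n^K(W)\not\to0$. If $M(\alpha)\ge c\alpha^2$ for all small $\alpha$, apply the proposition with $\alpha=1/n$ to get $P_n^K(W)\ge p_0$ for all large $n$.
\end{proof}

\section{Cuts with two large sides}\label{sec:large}

Connectedness of $W$ is a qualitative condition, and the two-block graphon shows that it gives no uniform information. For a fixed graphon and sets of measure bounded away from $0$ and $1$, however, compactness makes it quantitative.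

\begin{lemma}\label{lem:large}
Let $W$ be a connected graphon that is not zero almost everywhere, let $\eta>0$ and $K\ge1$. Then a.a.s.\ $\mathbb{G}(n,W)$ has no disjoint sets $H,H'\subseteq[n]$ with $|H|,|H'|\ge\eta n$, $|H|+|H'|\ge n-K$ and no edge between $H$ and $H'$.
\end{lemma}

The assumption that $W$ is not zero is needed only because the zero graphon on a one-point space is connected.

\begin{proof}
We may assume $\eta\le\frac12$, since otherwise no such pair of sets exists.

\emph{Step 1: fractional cuts of $W$.} A set $H$ of vertices will be turned into a function $g:\Omega\to[0,1]$ recording which fraction of the vertices in each region of $\Omega$ belongs to $H$. So we need a lower bound for fractional cuts. Let $\mathcal{F}$ be the set of measurable $g:\Omega\to[0,1]$ with $\int g\,d\mu\ge\eta/2$ and $\int(1-g)\,d\mu\ge\eta/2$; it contains the constant $\frac12$. Let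
\[
\gamma=\inf_{g\in\mathcal{F}}\Phi(g),\qquad\Phi(g)=\iint g(x)\bigl(1-g(y)\bigr)W(x,y)\,d\mu(x)\,d\mu(y).
\]
We claim that $\gamma>0$. Suppose that $\Phi(g_k)\to0$ with $g_k\in\mathcal{F}$. A bounded sequence in a Hilbert space has a weakly convergent subsequence, so we may assume that $g_k\to g$ weakly in $L^2(\mu)$. Testing against indicator functions shows that $0\le g\le1$ almost everywhere and that both integral conditions pass to the limit, so $g\in\mathcal{F}$. The operator $(T_Wh)(x)=\int W(x,y)h(y)\,d\mu(y)$ on $L^2(\mu)$ has a square-integrable kernel, so it is Hilbert--Schmidt and hence compact, and a compact operator maps weakly convergent sequences to norm-convergent ones. Thus $T_W(1-g_k)\to T_W(1-g)$ in norm, and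
\[
\Phi(g_k)=\langle g_k,T_W(1-g_k)\rangle\longrightarrow\langle g,T_W(1-g)\rangle=\Phi(g).
\]
So $\Phi(g)=0$, which means that $W=0$ almost everywhere on $A\times B$, where $A=\{g>0\}$ and $B=\{g<1\}$ have positive measure and $A\cup B=\Omega$. If $\mu(A)<1$, then $A^c\subseteq B$ and $W=0$ almost everywhere on $A\times A^c$. If $\mu(B)<1$, then $B^c\subseteq A$ and $W=0$ almost everywhere on $B^c\times B$. Both contradict connectedness. If $\mu(A)=\mu(B)=1$, then $W=0$ almost everywhere, which is excluded. This proves the claim.

\emph{Step 2: typical samples.} Let $\varepsilon=\min(\gamma/10,\eta/2)$. Linear combinations of indicators of measurable rectangles are dense in $L^1(\mu^2)$. Taking the partition generated by the sides of the rectangles, truncating the values to $[0,1]$ and merging null classes into another class, we find a partition $\Omega=\Omega_1\cup\dots\cup\Omega_m$ into sets of measures $\mu_a>0$ and a function $W'$, equal to a constant $w_{ab}\in[0,1]$ on $\Omega_a\times\Omega_b$, with $\|W-W'\|_1\le\varepsilon$. Let $n_a$ be the number of vertices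 in $\Omega_a$. Call the sample of types \emph{typical} if
\[
n_a>0\ \text{ for all }a,\qquad\sum_a|n_a-n\mu_a|\le\varepsilon n,\qquad\sum_{i\ne j}|W-W'|(x_i,x_j)\le2\varepsilon n^2 .
\]
The sample is a.a.s.\ typical. Indeed, $\Pr[n_a=0]=(1-\mu_a)^n$, and $\Pr[|n_a-n\mu_a|>\varepsilon n/m]\le m^2/(\varepsilon^2n)$ by Chebyshev's inequality. The last sum has mean at most $\varepsilon n^2$; its terms lie in $[0,1]$, and each term is independent of all terms except the at most $4n$ ones sharing an index with it, so the variance is at most $4n^3$, and Chebyshev's inequality bounds the failure probability by $4/(\varepsilon^2n)$.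

\emph{Step 3: every admissible pair carries quadratic mass.} Fix a typical sample and disjoint $H,H'$ with $|H|,|H'|\ge\eta n$ and $|H|+|H'|\ge n-K$. Let $h_a$ be the number of vertices of $H$ in $\Omega_a$, and let $g$ be equal to $g_a=h_a/n_a$ on $\Omega_a$. Then
\[
\Bigl|\int g\,d\mu-\frac{|H|}n\Bigr|=\Bigl|\sum_ag_a\Bigl(\mu_a-\frac{n_a}n\Bigr)\Bigr|\le\varepsilon\le\frac\eta2,
\]
and $\eta\le|H|/n\le1-\eta$, so $g\in\mathcal{F}$. From $|n_an_b-n^2\mu_a\mu_b|\le n_a|n_b-n\mu_b|+n\mu_b|n_a-n\mu_a|$ we get $\sum_{a,b}|n_an_b-n^2\mu_a\mu_b|\le2\varepsilon n^2$. Therefore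
\[
\sum_{i\in H,\,j\notin H}W'(x_i,x_j)=\sum_{a,b}n_an_b\,g_a(1-g_b)w_{ab}\ge n^2\sum_{a,b}\mu_a\mu_b\,g_a(1-g_b)w_{ab}-2\varepsilon n^2\ge(\gamma-3\varepsilon)n^2,
\]
since the last sum is $\Phi(g)$ with $W'$ in place of $W$ and so is at least $\gamma-\varepsilon$. Discarding the at most $Kn$ pairs with $j\notin H\cup H'$ and replacing $W'$ by $W$, we obtain for $n\ge4K/\gamma$
\[
\sum_{i\in H,\,j\in H'}W(x_i,x_j)\ge(\gamma-5\varepsilon)n^2-Kn\ge\frac{\gamma n^2}4 .
\]
Given the types, there is no edge between $H$ and $H'$ with probability $\prod_{i\in H,j\in H'}(1-W(x_i,x_j))\le e^{-\gamma n^2/4}$. There are at most $3^n$ pairs $(H,H')$, and $3^ne^{-\gamma n^2/4}\to0$.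
\end{proof}

\section{No small pieces when $M(\alpha)=o(\alpha^2)$}\label{sec:upper}

We prove ``$\Leftarrow$'' in Theorem~\ref{thm:class}. Let $W$ be connected, satisfy \eqref{eq:F}, and have $M(\alpha)=o(\alpha^2)$. By \eqref{eq:F}, $\mu\{d=0\}\le F\alpha$ for every $\alpha>0$, so $d>0$ almost everywhere and Lemma~\ref{lem:large} applies.

\subsection*{The separated piece}
Let $n\ge K+1$, and suppose that $\delta(G)\ge K$ and $\kappa(G)<K$. Then $G$ is not complete, so there is a set $C$ of at most $K-1$ vertices with $G-C$ disconnected. Let $H$ be the vertex set of a smallest component of $G-C$ and $H'=[n]\setminus(C\cup H)$. Then $|H'|\ge|H|$ and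
\begin{equation}\label{eq:trapped}
\text{every neighbor of a vertex of $H$ belongs to $H\cup C$.}
\end{equation}
If $H$ were a single vertex, its degree would be at most $K-1$. So $|H|\ge2$; this is the only use of $\delta(G)\ge K$. Let $v\in H$ maximize $d(x_v)$ over $H$.

The size of $H$ can be anything from $2$ to $n/2$. Instead of summing over all candidates for $H$, we look for a single vertex that behaves atypically. Let $\beta/2\le d(x_v)<\beta$. By the choice of $v$, all of $H$ lies in $D_\beta$, so by \eqref{eq:trapped} every vertex of $H$ has fewer than $K$ neighbors outside $D_\beta$. For a vertex whose type sends mass of order $\beta$ outside $D_\beta$ this has probability exponentially small in $n\beta$, which compensates for the at most $nf(\beta)\le Fn\beta$ vertices expected in $D_\beta$. It suffices therefore to find such a vertex in $H$. Either $v$ is one, or $x_v$ sends mass of order $\beta$ into $D_\beta$. In the second case we pass to a neighbor of $v$: because $M(\beta)$ is much smaller than $\beta^2$, only a subset of $D_\beta$ of measure much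 smaller than $\beta$ sends much mass into $D_\beta$, and because of \eqref{eq:F}, only such a subset has degree much smaller than $\beta$. So $v$ should have a neighbor avoiding both subsets. The argument needs $n\beta$ large and $\beta$ small; the two remaining ranges are handled by the first moment of the number of edges and by Lemma~\ref{lem:large}.

\subsection*{Parameters and exceptional events}
Let
\[
\lambda=\frac1{16F},\qquad\theta=\frac1{512F},
\]
fix $\beta^*>0$ with $M(\beta)\le\theta\beta^2$ for all $\beta\le2\beta^*$, and let $B\ge8K/\lambda$ be a constant. For $\beta\le2\beta^*$ define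
\[
X_\beta=\{x\in D_\beta:\ w_{D_\beta}(x)>\lambda\beta/2\},\qquad U_\beta=D_\beta\setminus(X_\beta\cup D_{\lambda\beta}).
\]
Since $\int_{D_\beta}w_{D_\beta}\,d\mu=M(\beta)\le\theta\beta^2$, Markov's inequality and \eqref{eq:F} give
\begin{equation}\label{eq:twosmall}
\mu(X_\beta)\le\frac{2\theta\beta}{\lambda}=\frac\beta{16},\qquad\mu(D_{\lambda\beta})\le F\lambda\beta=\frac\beta{16},
\end{equation}
and by definition
\begin{equation}\label{eq:Uout}
w_{D_\beta^c}(x)=d(x)-w_{D_\beta}(x)\ge\lambda\beta-\lambda\beta/2=\lambda\beta/2\qquad\text{for }x\in U_\beta .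
\end{equation}
Put $\beta_j=2^jB/n$ and let $J$ be the set of $j\ge1$ with $\beta_j\le2\beta^*$. We consider the following events.
\begin{itemize}
\item $\mathcal{E}_0$: some edge has both endpoints in $D_{B/n}$.
\item $\mathcal{E}_j$ for $j\in J$, with $\beta=\beta_j$: for $S=D_\beta^c$ or for $S=U_\beta$, some vertex lying in $\{x\in D_\beta:w_S(x)\ge\lambda\beta/2\}$ has fewer than $K$ neighbors lying in $S$.
\item $\mathcal{E}_\infty$: some vertex $i$ with $d(x_i)\ge\beta^*$ has degree at most $\beta^*(n-1)/2$, or there is a pair of sets as in Lemma~\ref{lem:large} with $\eta=\beta^*/4$.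
\end{itemize}

\subsection*{One of the exceptional events occurs}
Let $n$ be large, and let $C,H,H',v$ be as above.

\emph{Case $d(x_v)<B/n$.} All vertices of $H$ lie in $D_{B/n}$. Since $G[H]$ is connected and $|H|\ge2$, it has an edge, so $\mathcal{E}_0$ occurs.

\emph{Case $B/n\le d(x_v)<\beta^*$.} Let $j\ge1$ be such that $\beta/2\le d(x_v)<\beta$ for $\beta=\beta_j$. Then $\beta<2\beta^*$, so $j\in J$. All vertices of $H$ lie in $D_\beta$, so by \eqref{eq:trapped} each of them has at most $|C|\le K-1$ neighbors lying in $D_\beta^c$. Note that $\lambda/2\le\frac18$.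

If $w_{D_\beta}(x_v)\le\beta/4$, then $w_{D_\beta^c}(x_v)\ge\beta/2-\beta/4\ge\lambda\beta/2$, and $v$ witnesses $\mathcal{E}_j$ with $S=D_\beta^c$. Otherwise \eqref{eq:twosmall} gives
\[
w_{U_\beta}(x_v)\ge w_{D_\beta}(x_v)-\mu(X_\beta)-\mu(D_{\lambda\beta})\ge\frac\beta4-\frac\beta{16}-\frac\beta{16}=\frac\beta8\ge\frac{\lambda\beta}2 .
\]
If $v$ has fewer than $K$ neighbors in $U_\beta$, then $v$ witnesses $\mathcal{E}_j$ with $S=U_\beta$. If $v$ has at least $K$ neighbors in $U_\beta$, then one of them, say $u$, is not in $C$ and hence is in $H$ by \eqref{eq:trapped}; by \eqref{eq:Uout}, the vertex $u$ witnesses $\mathcal{E}_j$ with $S=D_\beta^c$.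

\emph{Case $d(x_v)\ge\beta^*$.} Either $v$ has degree at most $\beta^*(n-1)/2$, or by \eqref{eq:trapped} we have $|H|-1+|C|>\beta^*(n-1)/2$. In the latter case $|H'|\ge|H|\ge\beta^*(n-1)/2-K+2\ge\beta^*n/4$ for large $n$, while $|H|+|H'|\ge n-K$ and there is no edge between $H$ and $H'$. In both cases $\mathcal{E}_\infty$ occurs.

\subsection*{The exceptional events are unlikely}
For fixed $B$ we have $\Pr[\mathcal{E}_0]\le\binom n2M(B/n)\to0$ as $n\to\infty$, because $M(\alpha)=o(\alpha^2)$. By Chernoff's bound and Lemma~\ref{lem:large}, $\Pr[\mathcal{E}_\infty]\le ne^{-\beta^*(n-1)/8}+o(1)\to0$. For $j\in J$ apply Lemma~\ref{lem:few} to each of the two sets $S$, which depend on $j$ and $n$ but not on the sample, with $s=\lambda\beta_j/2$. Here $(n-1)s\ge\lambda2^jB/4\ge2K$ and $nf(\beta_j)\le F2^jB$. By \eqref{eq:dyadic},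
\[
\sum_{j\in J}\Pr[\mathcal{E}_j]\le\sum_{j\ge1}2F\,2^jB\,e^{-\lambda2^jB/32}\le\frac{8F(32/\lambda)^2}{B}.
\]
Hence $\limsup_nP_n^K(W)\le8F(32/\lambda)^2/B$ for every $B\ge8K/\lambda$. Letting $B\to\infty$ gives $P_n^K(W)\to0$, and the proof of Theorem~\ref{thm:class} is complete. \hfill$\square$

\begin{remark}
Connectedness of $W$ enters only through Lemma~\ref{lem:large}. It cannot be omitted: the two-block graphon with $\varepsilon=0$ has $f(\alpha)=M(\alpha)=0$ for $\alpha\le p$, and $P_n^K\to1$ by \eqref{eq:twoblocks}. The bound \eqref{eq:F} is used in the second estimate of \eqref{eq:twosmall} and in the sum over $j$ (apart from excluding $W=0$). The graphon of Proposition~\ref{prop:needf} defeats the first use. There $H$ lies in $E_k$, and for $x_v\in X_k$ and $\beta/2\le d(x_v)<\beta$ we have $k^3/n_k<\beta\le4k^3/n_k$. The set $Y_k$ has measure at least $\beta/4$ and degrees at most $(k+1)/n_k$, so $Y_k\subseteq D_{\lambda\beta}$ for any fixed $\lambda>0$ and large $k$. Then $U_\beta$ misses $Y_k$ and $w_{U_\beta}(x_v)\le\varepsilon_k$.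
\end{remark}

\section{The minimum degree}\label{sec:mindeg}

\begin{proof}[Proof of Proposition~\ref{prop:mindeg}]
If $f(\alpha)=O(\alpha)$, then Lemma~\ref{lem:bulk} with $T=\emptyset$ and $\alpha=1/n$ gives $\Pr[\delta\ge K]\ge q$ for all $n\ge1/\alpha_0$. This is the ``if'' part of (a).

The other two statements follow from a second-moment bound. Let $0<\alpha<1$ with $f(\alpha)>0$, let $N$ be the number of isolated vertices lying in $D_\alpha$, and put $r=(1-\alpha)^{n-1}$. A vertex of type $x\in D_\alpha$ is isolated with probability $(1-d(x))^{n-1}\ge r$, so $nf(\alpha)r\le\mathbb{E}N\le nf(\alpha)$. Also $\mathbb{E}[N(N-1)]\le n^2f(\alpha)^2$, by counting ordered pairs of vertices lying in $D_\alpha$. The Cauchy--Schwarz inequality gives $(\mathbb{E}N)^2\le\Pr[N>0]\,\mathbb{E}N^2$, hence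
\begin{equation}\label{eq:second}
\Pr[\delta=0]\ge\frac{(\mathbb{E}N)^2}{\mathbb{E}N^2}\ge\frac{n^2f(\alpha)^2r^2}{nf(\alpha)+n^2f(\alpha)^2}=r^2\,\frac{nf(\alpha)}{1+nf(\alpha)} .
\end{equation}

For (b), let $c>0$ and $\alpha_j\to0$ satisfy $f(\alpha_j)\ge c\alpha_j$, and take $\alpha=\alpha_j\le\frac12$ and $n=\lceil1/\alpha_j\rceil$. Then $nf(\alpha_j)\ge c$. Since $1-t\ge4^{-t}$ on $[0,\frac12]$ (the right side is convex, with equality at both endpoints) and $(n-1)\alpha_j<1$, we have $r\ge\frac14$. By \eqref{eq:second}, $\Pr[\delta=0]\ge\frac{c}{16(1+c)}$ for these $n$, which tend to infinity.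

For the ``only if'' part of (a), suppose that $f(\alpha)\ne O(\alpha)$. Then there are $\alpha_j\to0$ with $\ell_j=f(\alpha_j)/\alpha_j\to\infty$. We choose $n$ small enough that vertices in $D_{\alpha_j}$ are very likely isolated and large enough that such vertices exist: let $n=\lceil1/(\alpha_j\sqrt{\ell_j})\rceil$. Since $\alpha_j\ell_j\le1$, we have $\alpha_j\sqrt{\ell_j}\le\ell_j^{-1/2}\to0$, so $n\to\infty$. Further, $nf(\alpha_j)\ge\sqrt{\ell_j}$ and $r\ge1-(n-1)\alpha_j\ge1-\ell_j^{-1/2}$. By \eqref{eq:second}, $\Pr[\delta=0]\to1$ along these $n$, so $\liminf_n\Pr[\delta\ge K]=0$.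
\end{proof}

\begin{lemma}\label{lem:iidelta}
If a graphon $W$ satisfies \textup{(ii)}, then $\delta\ge K$ a.a.s.\ for every $K\ge1$.
\end{lemma}

\begin{proof}
Let $F$ be as in \eqref{eq:F} and $B\ge4K$. Some vertex lies in $D_{B/n}$ with probability at most $nf(B/n)$, which tends to $0$ by (ii). For $j\ge0$ apply Lemma~\ref{lem:few} with $A=\{x:2^jB/n\le d(x)<2^{j+1}B/n\}$, $S=\Omega$ and $s=2^jB/n$; here $(n-1)s\ge2^jB/2\ge2K$ and $n\mu(A)\le F2^{j+1}B$. By \eqref{eq:dyadic},
\[
\Pr[\delta<K]\le nf(B/n)+\sum_{j\ge0}2F\,2^jB\,e^{-2^jB/16}\le o(1)+\frac{8\cdot16^2F}{B}.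
\]
Let $n\to\infty$ and then $B\to\infty$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:equiv}]
Let $W$ be connected. Suppose first that (ii) holds. Then $f(\alpha)=O(\alpha)$ and $M(\alpha)\le f(\alpha)^2=o(\alpha^2)$, so $P_n^K(W)\to0$ for every $K$ by Theorem~\ref{thm:class}. Together with Lemma~\ref{lem:iidelta} this gives $\Pr[\kappa<K]\le\Pr[\delta<K]+P_n^K(W)\to0$ for every $K$.

Suppose now that (ii) fails. Then $\limsup_n\Pr[\delta=0]>0$ by Proposition~\ref{prop:mindeg}(b). Since $\kappa\le\delta$, there is no $K\ge1$ for which $\kappa\ge K$ holds a.a.s.; this completes the proof of the equivalences. Moreover, $P_n^K(W)\le1-\Pr[\delta=0]$, so $\liminf_nP_n^K(W)\le1-\limsup_n\Pr[\delta=0]<1$.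

In neither case does $P_n^K(W)$ tend to $1$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{HV}
Jan Hladk\'y and Gopal Viswanathan,
\emph{Connectivity of inhomogeneous random graphs II},
arXiv:2305.03607 (2023).

\end{thebibliography}
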